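# Hadamard products of determinantal varieties and defective products of secant varieties

Everything is over $\mathbb C$. "General" means "outside some proper Zariski closed subset".

## 1. Matrices of bounded rank and their scaling torus

We begin with an $L\times C$ matrix of rank at most $r$. Multiply its rows by nonzero scalars $s_1,\dots,s_L$ and its columns by nonzero scalars $t_1,\dots,t_C$. The rank does not change. So if
$$D_r=D_r^{L,C}\subset\mathbb P(\mathbb C^L\otimes\mathbb C^C)=\mathbb P^{LC-1}$$
denotes the variety of matrices of rank $\le r$, then $D_r$ is stable under the torus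
$$T_{L,C}=\{[s_at_\gamma]_{a,\gamma}\ :\ s\in(\mathbb C^*)^L,\ t\in(\mathbb C^*)^C\},$$
acting by entrywise multiplication. The matrices $(s_at_\gamma)$ have rank one with nonzero entries, so $T_{L,C}$ is open in the Segre variety $\mathbb P^{L-1}\times\mathbb P^{C-1}$, and $\dim T_{L,C}=L+C-2$. Recall that $D_r$ is irreducible, that $\dim D_r=r(L+C-r)-1$ for $r\le\min(L,C)$, and that $D_r$ is the whole space for $r\ge \min(L,C)$.

**What this torus is for.** There is a product of projective varieties, defined by multiplying coordinates, for which a torus of symmetries shared by all factors forces the product to be small. We shall meet varieties that come with a visible torus, which is used to predict the dimension of such products. Some of these varieties turn out to be determinantal, hence stable under the larger torus $T_{L,C}$, and the prediction is then too big.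

**Definition (Hadamard product).** For $p=[p_0:\dots:p_N]$ and $q=[q_0:\dots:q_N]$ in $\mathbb P^N$ put $p\star q=[p_0q_0:\dots:p_Nq_N]$, defined when some $p_iq_i\ne0$. For projective varieties $X,Y\subset\mathbb P^N$, the variety $X\star Y$ is the Zariski closure of the set of all defined $p\star q$ with $p\in X$, $q\in Y$. Products of several varieties are defined in the same way.

*Example.* The entrywise product of $(s_at_\gamma)$ and $(s'_at'_\gamma)$ is $(s_as'_a\,t_\gamma t'_\gamma)$, so $D_1\star D_1=D_1$.

*Example.* For $3\times C$ matrices, $D_2\star D_2=\mathbb P^{3C-1}$. Take columns $(1,\ s,\ 1+s)$ for the first matrix and $(v_1,\ v_2,\ v_1-v_2)$ for the second, where $s,v_1,v_2$ vary with the column. In each matrix the third row is a fixed combination of the first two, so both have rank $\le2$. To get a column $(w_1,w_2,w_3)$ with $w_1w_2\neq0$ as the entrywise product, take $v_1=w_1$, $v_2=w_2/s$; the last coordinate requires $w_1+sw_1-w_2/s-w_2=w_3$, that is,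
$$w_1s^2-(w_3-w_1+w_2)s-w_2=0 .$$
This quadratic has a root, and the root is nonzero because $w_2\ne0$. The columns can be treated independently, so a general matrix is reached.

For an irreducible $Z\subset\mathbb P^N$ not contained in a coordinate hyperplane, let $Z^\circ$ be the dense open set of its points with all coordinates nonzero. If $Z_1,\dots,Z_m$ are such varieties, then
$$Z_1\star\cdots\star Z_m=\overline{\{p_1\star\cdots\star p_m:\ p_i\in Z_i^\circ\}},\tag{1}$$
because $\prod Z_i^\circ$ is dense in the irreducible variety $\prod Z_i$, hence in the open subset where the product is defined.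

**Lemma 1.** Let $Z_1,\dots,Z_m\subset\mathbb P^N$ be irreducible, not contained in coordinate hyperplanes, and stable under a subtorus $T\subset(\mathbb C^*)^{N+1}/\mathbb C^*$ acting by Hadamard multiplication. Then
$$\dim Z_1\star\cdots\star Z_m\le\sum_i\dim Z_i-(m-1)\dim T.\tag{2}$$

*Proof.* By (1) the product map $\mu:\prod Z_i^\circ\to Z_1\star\cdots\star Z_m$ is dominant. Let $T^{m-1}$ act on $\prod Z_i^\circ$ by
$$(t_1,\dots,t_{m-1})\cdot(p_1,\dots,p_m)=\big(t_1p_1,\dots,t_{m-1}p_{m-1},(t_1\cdots t_{m-1})^{-1}p_m\big).$$
The action makes sense because each $Z_i$ is $T$-stable. It is free, since an element of $(\mathbb C^*)^{N+1}/\mathbb C^*$ that fixes a point with all coordinates nonzero is trivial. It does not change the product of the entries, so each nonempty fiber of $\mu$ is a union of orbits of dimension $(m-1)\dim T$. Hence every nonempty fiber has dimension at least $(m-1)\dim T$, and (2) follows. $\square$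

## 2. Segre–Veronese varieties, secants, and the expected dimension

**Definition (secant varieties).** For a variety $X\subset\mathbb P^N$ and $r\ge1$, $\sigma_r(X)$ is the Zariski closure of the union of the linear spans $\langle p_1,\dots,p_r\rangle$ with $p_1,\dots,p_r\in X$. For a tuple $\mathbf r=(r_1,\dots,r_m)$ of positive integers put
$$\sigma_{\mathbf r}(X)=\sigma_{r_1}(X)\star\cdots\star\sigma_{r_m}(X).$$

If $X$ is irreducible, so is $\sigma_r(X)$: its affine cone is the closure of the image of $\hat X^r$ under addition, where $\hat X$ is the cone over $X$.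

**Definition (Segre–Veronese varieties).** For tuples $\mathbf n=(n_1,\dots,n_k)$ and $\mathbf d=(d_1,\dots,d_k)$ of positive integers, $SV_{\mathbf d,\mathbf n}\subset\mathbb P^N$, $N=\prod_i\binom{n_i+d_i}{d_i}-1$, is the image of $\mathbb P^{n_1}\times\cdots\times\mathbb P^{n_k}$ under the embedding by all monomials of multidegree $(d_1,\dots,d_k)$.

These are the rank-one partially symmetric tensors in $\mathrm{Sym}^{d_1}\mathbb C^{n_1+1}\otimes\cdots\otimes\mathrm{Sym}^{d_k}\mathbb C^{n_k+1}$, with monomial coordinates. *Examples.* $\mathbf d=(2)$, $\mathbf n=(1)$ gives the conic $[s^2:st:t^2]$. $\mathbf d=(1,1)$ gives the rank-one matrices $D_1$. If $\mathbf d=(2,1)$ and $\mathbf n=(1,1)$, the monomials fill a $3\times2$ matrix with rows $s^2,st,t^2$ and columns $x,y$, so $X=Y\times\mathbb P^1$ with $Y$ the conic. In general, when the last degree is $1$, $X=Y\times\mathbb P^c\subset\mathbb P(\mathbb C^L\otimes\mathbb C^{c+1})$ with $Y\subset\mathbb P^{L-1}$ again Segre–Veronese, and the Hadamard product is the entrywise product of matrices.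

The variety $X=SV_{\mathbf d,\mathbf n}$ is toric of dimension $n=n_1+\dots+n_k$. Its points with all coordinates nonzero come exactly from parameters with all coordinates nonzero (pure powers occur among the monomials, factor by factor), and they form an $n$-dimensional subtorus $T_X\subset(\mathbb C^*)^{N+1}/\mathbb C^*$ whose closure is $X$. Since $T_X$ acts linearly and preserves $X$, every $\sigma_r(X)$ is $T_X$-stable. It contains $X$, so it lies in no coordinate hyperplane. Lemma 1 with $T=T_X$ therefore gives
$$\dim\sigma_{\mathbf r}(X)\le\min\Big\{N,\ \sum_{i=1}^m\dim\sigma_{r_i}(X)-(m-1)n\Big\}.\tag{3}$$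

**Definition.** The right-hand side of (3) is the *expected dimension* of $\sigma_{\mathbf r}(X)$. If $\dim\sigma_{\mathbf r}(X)$ is strictly smaller, $\sigma_{\mathbf r}(X)$ is *Hadamard-defective*, and the *defect* is expected minus actual dimension.

The problem is to prove or disprove the following conjecture, whose source is Dario Antolini, Guido Montúfar, Alessandro Oneto, "Hadamard ranks of algebraic varieties", arXiv:2510.05231 (2025): *for all $\mathbf d,\mathbf n,\mathbf r$, the variety $\sigma_{\mathbf r}(SV_{\mathbf d,\mathbf n})$ is not Hadamard-defective.* The conjecture is **false**. Here is the first failure we shall prove.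

**Theorem A.** For $X=\mathbb P^1\times\mathbb P^1\times\mathbb P^5\subset\mathbb P^{23}$ (Segre) and $\mathbf r=(2,2)$, $\sigma_{\mathbf r}(X)$ is Hadamard-defective.

The expected dimension is $23=N$, while the true dimension is $22$.

**Entries equal to $1$.** We shall use repeatedly that parts $r_i=1$ may be dropped from $\mathbf r$, as long as one part is kept. Let $r_1=1$ and $m\ge2$, and let $Z'=\{p_2\star\cdots\star p_m: p_i\in\sigma_{r_i}(X)^\circ\}$. This set is $T_X$-stable, and $X^\circ=T_X$, so $X^\circ\star Z'=Z'$. By (1), $\sigma_{\mathbf r}(X)=\overline{Z'}=\sigma_{(r_2,\dots,r_m)}(X)$. The expected dimension does not change either, since the part contributes $\dim X-n=0$. If $\mathbf r$ consists of $1$'s only, we are left with $X$; if one part is left, (3) is the trivial count. In both cases there is no defect.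

## 3. Counting for $\mathbb P^a\times\mathbb P^c$ and for $\mathbb P^1\times\mathbb P^1\times\mathbb P^c$

A natural way to attack the conjecture is to try to show that (3) is sharp: the general fiber of the product map should be no larger than the $T_X^{m-1}$-orbits in it, unless the product fills the space.

*Matrices.* For $X=\mathbb P^a\times\mathbb P^c$ we have $\sigma_r(X)=D_r^{a+1,c+1}$, and $T_X$ *is* the torus $T_{a+1,c+1}$. The scalings of Section 1 are already counted, and Lemma 1 with $T_{a+1,c+1}$ gives nothing beyond (3). For $a=2$ and $\mathbf r=(2,2)$ the second example above shows that the product fills, so there is no defect.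

*Three factors.* Take $X=\mathbb P^1\times\mathbb P^1\times\mathbb P^c$, with points viewed as $4\times(c+1)$ matrices whose rows are indexed by $\mathbb C^4=\mathbb C^2\otimes\mathbb C^2$. For $c=1$ we shall see that $\sigma_2(X)=\mathbb P^7$, and nothing can go wrong. For larger $c$ the proposed argument must show that the fibers have dimension only $n=c+2$. But if $\sigma_2(X)$ is all of $D_2^{4,c+1}$, the row and column scalings form a torus of dimension $3+c$, one more than $n$. The attempt stops exactly here: the fibers of the product map have dimension at least $c+3$, so the orbits of $T_X$ do not fill them. It remains to see when this matters. With $\dim D_2^{4,c+1}=2(c+3)-1=2c+5$ for $c\ge1$, the numbers are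
$$N=4c+3,\qquad 2(2c+5)-(c+2)=3c+8,\qquad 2(2c+5)-(c+3)=3c+7 .$$
For $c\le4$ we have $N\le 3c+7$, so the loss is invisible. At $c=5$ the three numbers are $23,23,22$.

*Proof of Theorem A.* Put $\mathbb P^{23}=\mathbb P(\mathbb C^4\otimes\mathbb C^6)$, $\mathbb C^4=\mathbb C^2\otimes\mathbb C^2$.

**Step 1: show $\sigma_2(X)=D_2^{4,6}$.** Points of $X$ are rank-one matrices $y\otimes z$, so $\sigma_2(X)\subset D_2$. Conversely, a general $M\in D_2$ lies in $U\otimes\mathbb C^6$ with $U\subset\mathbb C^2\otimes\mathbb C^2$ a general $2$-dimensional subspace (its column space). The quadric $\det=0$ of rank-one $2\times2$ matrices meets the general line $\mathbb P(U)\subset\mathbb P^3$ in two distinct points, so $U$ has a basis $y_1,y_2$ of rank-one matrices. Write $M=y_1\otimes z_1+y_2\otimes z_2$; this is in $\sigma_2(X)$. As $\sigma_2(X)$ is closed, $D_2\subset\sigma_2(X)$. (The same argument works for every $c\ge1$.)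

**Step 2: compare the two bounds.** We have $\dim\sigma_2(X)=2(4+6-2)-1=15$ and $\dim X=7$, so the expected dimension is $\min\{23,15+15-7\}=23$. The torus $T_{4,6}$ has dimension $8$ and preserves $D_2$. By Lemma 1, $\dim\sigma_{(2,2)}(X)\le15+15-8=22<23$. $\square$

So the secant variety forgets that $\mathbb C^4$ was a tensor product, and gains a symmetry by forgetting it.

## 4. Six points on a quadric tangent to the coordinate planes

What is the proper subvariety $D_2\star D_2$ of $4\times6$ matrices? Factoring both matrices, a column of the product has the form $(\ell_a(u)\,\ell'_a(v))_{a=1,\dots,4}$, where $u,v\in\mathbb C^2$ depend on the column and the linear forms $\ell_a,\ell'_a$ on $\mathbb C^2$ do not. For general forms the four tensors $\ell_a\otimes\ell_a'$ are a basis of the dual of $\mathbb C^2\otimes\mathbb C^2$, so $(u,v)\mapsto(\ell_a(u)\ell'_a(v))_a$ parametrizes the cone over a smooth quadric surface $Q\subset\mathbb P^3$, and all columns lie on $Q$.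

The plane $x_a=0$ cuts $Q\cong\mathbb P^1\times\mathbb P^1$ in $\ell_a(u)\ell'_a(v)=0$, two lines, so it is tangent to $Q$. Conversely, if a smooth quadric is tangent to the four coordinate planes, each plane section is a line of one ruling plus a line of the other, so each $x_a$ pulls back to a product $\ell_a(u)\ell'_a(v)$. If $S$ is the symmetric matrix of $Q$, tangency to $x_a=0$ means $(S^{-1})_{aa}=0$. These are four independent linear conditions on $S^{-1}\in\mathbb P^9$, and there are invertible solutions (all off-diagonal entries $1$), so these quadrics form a $5$-dimensional family. Six columns on the $3$-dimensional cone over $Q$ give at most $5+6\cdot3=23$ affine parameters, again dimension $\le22$.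

This picture contains the plan for the rest: fix the linear forms (the variety that carries the columns), let the columns vary on it, and find how many parameters the carrying variety has. The number $5$ will reappear as $f$.

## 5. Columns on a moving product of linear forms

Theorem A needed only an upper bound. To know exactly which products are defective, and by how much, we need the dimension of Hadamard products of determinantal varieties.

**Theorem B.** Let $r_1,\dots,r_m\ge2$, $\rho=\sum_i(r_i-1)$, $f=\sum_ir_i(L-r_i)-(m-1)(L-1)$, and $\mathcal D=D_{r_1}\star\cdots\star D_{r_m}\subset\mathbb P^{LC-1}$.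

1. If $\rho\ge L-1$, then $\mathcal D=\mathbb P^{LC-1}$.
2. If $\rho=L-2$, then $\dim\mathcal D=(L-1)C+\min(C,f)-1$ for every $C\ge1$.
3. If $\rho\le L-3$ and $C\ge f$, then $\dim\mathcal D=(\rho+1)C+f-1$.

For $L=4$, $\mathbf r=(2,2)$ we get $\rho=2=L-2$ and $f=4+4-3=5$; for $C=6$ the dimension is $18+5-1=22$.

**Step 1: parametrize.** An $L\times C$ matrix of rank $\le r_i$ is a product of an $L\times r_i$ and an $r_i\times C$ matrix, so it has the form $(\ell_{ia}(u_{i\gamma}))_{a,\gamma}$ with linear forms $\ell_{ia}\in(\mathbb C^{r_i})^*$ and vectors $u_{i\gamma}\in\mathbb C^{r_i}$. For $\ell=(\ell_{ia})$, $1\le i\le m$, $1\le a\le L$, put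
$$\varphi_\ell:\prod_i\mathbb C^{r_i}\to\mathbb C^L,\qquad\varphi_\ell(u)_a=\prod_i\ell_{ia}(u_i).$$
Then the affine cone over $\mathcal D$ is the closure of the image of
$$\Phi:(\ell,u_1,\dots,u_C)\mapsto(\varphi_\ell(u_1),\dots,\varphi_\ell(u_C))\in(\mathbb C^L)^C,\qquad u_\gamma=(u_{1\gamma},\dots,u_{m\gamma})\in\prod_i\mathbb C^{r_i},$$
and $\dim\mathcal D+1$ is the generic rank of $d\Phi$.

**Step 2: linearize $\varphi_\ell$.** Let $\lambda_\ell:\bigotimes_i\mathbb C^{r_i}\to\mathbb C^L$ be the linear map with components $\bigotimes_i\ell_{ia}$, so $\varphi_\ell(u)=\lambda_\ell(u_1\otimes\cdots\otimes u_m)$. For $u$ with all $u_i\ne0$ let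
$$\hat T_u=\sum_iu_1\otimes\cdots\otimes\mathbb C^{r_i}\otimes\cdots\otimes u_m$$
($\mathbb C^{r_i}$ in place $i$). This is the affine tangent space of the Segre cone; its $m$ summands share the line of $u_1\otimes\cdots\otimes u_m$ and are independent modulo it, so $\dim\hat T_u=\rho+1$. By the product rule the image of the differential is $\operatorname{im}d\varphi_{\ell,u}=\lambda_\ell(\hat T_u)$. Put $P=\prod_i\mathbb P^{r_i-1}$, so $\dim P=\rho$, and
$$E_\ell=\{[u]\in P:\ \ker\lambda_\ell\cap\hat T_u\ne0\}.$$
This is the bad locus, where $\varphi_\ell$ fails to be an immersion. It is closed, being the image of a closed subset of the projectivized bundle of the $\hat T_u$.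

**Lemma 2.** (Here $r_i\ge1$ is allowed.) For general $\ell$, $E_\ell$ is empty or of codimension $\ge L-\rho$ in $P$.

*Proof.* Let $I=\{(\ell,[u],[\theta]):[\theta]\in\mathbb P(\hat T_u),\ \lambda_\ell(\theta)=0\}$. The pairs $([u],[\theta])$ form an irreducible variety of dimension $\rho+\rho=2\rho$. Fix such a pair. For each $a$, the expression $(\bigotimes_i\ell_{ia})(\theta)$ is a polynomial in $(\ell_{ia})_i$. It is not the zero polynomial, because $\theta\ne0$ and pure tensors span the dual space; it has no constant term, so its zero set is a nonempty hypersurface. Different $a$ involve disjoint sets of variables. Hence the fiber of $I$ over $([u],[\theta])$ has codimension exactly $L$ in the space of all $\ell$, and $\dim I=2\rho-L+\dim\{\ell\}$. So for general $\ell$ the fiber of $I$ over $\ell$ is empty or has dimension $\le2\rho-L$. Its image in $P$ is $E_\ell$, of codimension $\ge\rho-(2\rho-L)=L-\rho$. $\square$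

**Step 3: prove part 1.** Let $\rho\ge L-1$. Choose $1\le r_i'\le r_i$ with $\sum_i(r_i'-1)=L-1$. By Lemma 2 applied to $(r_i')$, for general $\ell$ the locus $E_\ell$ is empty or of codimension $\ge1$, so $E_\ell\ne P$. Hence at a general $u$ the map $\lambda_\ell$ is injective on $\hat T_u$, which has dimension $L$, so $d\varphi_{\ell,u}$ has rank $L$ and $\varphi_\ell$ is dominant. With this $\ell$ fixed, the columns $\varphi_\ell(u_1),\dots,\varphi_\ell(u_C)$ can be chosen independently and each is general in $\mathbb C^L$. So $D_{r_1'}\star\cdots\star D_{r_m'}\subset\mathcal D$ is already the whole space.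

From here on let $\rho\le L-2$. Then $r_i-1\le\rho$ gives $r_i\le L-1$.

**Step 4: split the rank of $d\Phi$ into columns and forms.** Fix a general $\ell$. By Lemma 2, $\operatorname{codim}E_\ell\ge2$ (with the empty set allowed). We also assume that for each $i$ any $r_i$ of the forms $\ell_{i1},\dots,\ell_{iL}$ are linearly independent; in particular all $\ell_{ia}\neq0$. Finally we assume that the open dense set of points $(\ell,u_1,\dots,u_C)$ where $d\Phi$ has its generic, that is maximal, rank contains points over our $\ell$. So for this $\ell$ and general $u_\gamma$ the rank is the generic one, and for every choice of $u_\gamma$ it is at most that.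

A variation $\delta\ell=(\delta\ell_{ia})$ moves $\varphi_\ell(u)$ by
$$\delta\varphi(u)_a=\sum_i\delta\ell_{ia}(u_i)\prod_{k\ne i}\ell_{ka}(u_k).$$
For $[u]\notin E_\ell$ let
$$K_u=\{\delta\ell:\ \delta\varphi(u)\in\lambda_\ell(\hat T_u)\},\qquad K_\infty=\bigcap_{[u]\notin E_\ell}K_u .$$
Both conditions depend only on $[u]$, since $\delta\varphi(u)$ is multihomogeneous in $u$. The space $K_u$ consists of those variations of the forms that, at $u$, can be undone by moving $u$.

Take $u_1,\dots,u_C$ with all $[u_\gamma]\notin E_\ell$. Varying only the $u_\gamma$ gives the subspace $\bigoplus_\gamma\lambda_\ell(\hat T_{u_\gamma})\subset\operatorname{im}d\Phi$, of dimension $C(\rho+1)$. Modulo this subspace, $\operatorname{im}d\Phi$ is the image of $\delta\ell\mapsto(\delta\varphi(u_\gamma))_\gamma$, whose kernel is $\bigcap_\gamma K_{u_\gamma}$. Hence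
$$\operatorname{rank}d\Phi=C(\rho+1)+\operatorname{codim}\Big(\bigcap_{\gamma=1}^CK_{u_\gamma}\Big).\tag{4}$$

**Step 5: bound the last term of (4) from both sides.** It is at most $\operatorname{codim}K_\infty$, since $K_\infty$ lies in the intersection. It is at most $C(L-1-\rho)$, the dimension of $\bigoplus_\gamma\mathbb C^L/\lambda_\ell(\hat T_{u_\gamma})$. For the lower bound choose the $u_\gamma$ one at a time. As long as the intersection so far is not $K_\infty$, some $K_u$ with $[u]\notin E_\ell$ does not contain it, and taking this $u$ next makes the intersection strictly smaller. So some choice, and therefore the general choice, gives last term $\ge\min(C,\operatorname{codim}K_\infty)$.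

If $\rho=L-2$, each column contributes at most $L-1-\rho=1$, and the last term is exactly $\min(C,\operatorname{codim}K_\infty)$. If $C\ge\operatorname{codim}K_\infty$, it is exactly $\operatorname{codim}K_\infty$. When $\rho\le L-3$ and $C$ is small the two bounds no longer meet: a column may impose up to $L-1-\rho\ge2$ conditions, and the one-at-a-time argument guarantees only one. That is why part 3 assumes $C\ge f$. Since $\dim\mathcal D=\operatorname{rank}d\Phi-1$, parts 2 and 3 follow once we know that $\operatorname{codim}K_\infty=f$.

## 6. Variations of the forms that are invisible at every point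

Some $\delta\ell$ obviously belong to $K_\infty$: linear changes of coordinates in each $\mathbb C^{r_i}$, and rescalings of the forms that leave each product $\prod_i\ell_{ia}$ unchanged. Put
$$K_0=\Big\{(\ell_{ia}\circ A_i+c_{ia}\ell_{ia})_{i,a}:\ A_i\in\mathfrak{gl}_{r_i},\ \sum_ic_{ia}=0\ \text{for all }a\Big\}.$$
We prove that there is nothing else. The point is that a $\delta\ell\in K_\infty$ is undone at each good $u$ by some tangent vector. These vectors form a function on the good locus, and since the bad locus has codimension $\ge2$ the function is polynomial everywhere. Only linear motions survive. First we need to know which linear maps are tangent to the Segre cone.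

**Lemma 3.** Let $\Theta$ be an endomorphism of $\bigotimes_i\mathbb C^{r_i}$ with $\Theta(u_1\otimes\cdots\otimes u_m)\in\hat T_u$ for all $u$ with all $u_i\ne0$. Then there are $A_i\in\mathfrak{gl}_{r_i}$ with
$$\Theta(u_1\otimes\cdots\otimes u_m)=\sum_iu_1\otimes\cdots\otimes A_iu_i\otimes\cdots\otimes u_m .$$

*Proof.* Let $e_j=e_{j_1}\otimes\cdots\otimes e_{j_m}$ be the standard basis tensors and $\Theta(e_j)=\sum_k\Theta_{kj}e_k$.

*(a) Most entries vanish.* The space $\hat T_{e_j}$ (take $u_i=e_{j_i}$) is spanned by the $e_k$ with $k$ differing from $j$ in at most one place. So $\Theta_{kj}=0$ if $k$ and $j$ differ in two or more places.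

*(b) Off-diagonal entries depend on one place only.* Let $k,j$ differ exactly in place $i$, with $k_i=p\ne q=j_i$. We claim that $\Theta_{kj}$ depends only on $i,p,q$. It suffices to change one other common index, in place $s\ne i$, from $v$ to $w\neq v$, giving $k',j'$. Take $u$ with $u_s=e_v+e_w$ and $u_h=e_{j_h}$ for $h\ne s$, so $u_1\otimes\cdots\otimes u_m=e_j+e_{j'}$. In an element $\sum_hu_1\otimes\cdots\otimes v_h\otimes\cdots\otimes u_m$ of $\hat T_u$ ($v_h$ in place $h$), the terms with $h\ne i$ have $e_q$ in place $i$ and do not contribute to $e_k$ or $e_{k'}$. The term $h=i$ has $e_v+e_w$ in place $s$ and contributes equally to both. So the coefficients of $e_k$ and $e_{k'}$ in $\Theta(e_j)+\Theta(e_{j'})$ agree, that is, $\Theta_{kj}+\Theta_{kj'}=\Theta_{k'j}+\Theta_{k'j'}$. As $k,j'$ differ in the two places $i,s$, and so do $k',j$, (a) gives $\Theta_{kj}=\Theta_{k'j'}$.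

Let $A_i$ have zero diagonal and these common values as $(p,q)$-entries, and subtract from $\Theta$ the map $u_1\otimes\cdots\otimes u_m\mapsto\sum_iu_1\otimes\cdots\otimes A_iu_i\otimes\cdots\otimes u_m$. The hypothesis still holds, and now $\Theta(e_j)=d_je_j$ is diagonal.

*(c) The diagonal is a sum of functions of one index.* Fix places $i\ne s$, indices $p\ne q$ for place $i$ and $v\ne w$ for place $s$, and indices for all other places. Write $d_{qv}$, etc. Take $u_i=e_q+e_p$, $u_s=e_v+e_w$, and basis vectors elsewhere. The coefficients of $\Theta(u_1\otimes\cdots\otimes u_m)$ at the four corresponding basis tensors are $d_{qv},d_{qw},d_{pv},d_{pw}$. In an element of $\hat T_u$ the term in place $i$ contributes $\alpha_q,\alpha_q,\alpha_p,\alpha_p$ to them, the term in place $s$ contributes $\beta_v,\beta_w,\beta_v,\beta_w$, and any other term contributes the same number to all four. Hence $d_{qv}-d_{qw}-d_{pv}+d_{pw}=0$. So the change in $d_j$ when the index in one place is changed does not depend on the other indices. Changing the indices one at a time from $1$ to $j_i$ gives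
$$d_j=d_{(1,\dots,1)}+\sum_i\big(d_{(1,\dots,j_i,\dots,1)}-d_{(1,\dots,1)}\big).$$
Thus $\Theta$ comes from diagonal matrices $A_i$, with the constant $d_{(1,\dots,1)}$ put into $A_1$. $\square$

(In sheaf language Lemma 3 reflects $H^0(P,T_P)=\bigoplus_i\mathfrak{gl}_{r_i}/\mathbb C$, which also follows from the Euler sequence and Künneth.)

**Lemma 4.** With $\rho\le L-2$ and $\ell$ as fixed in Section 5, $K_\infty=K_0$ and $\operatorname{codim}K_\infty=f$.

*Proof.* **Step 1: $K_0\subset K_\infty$.** For $\delta\ell_{ia}=\ell_{ia}\circ A_i+c_{ia}\ell_{ia}$ with $\sum_ic_{ia}=0$, the terms with $c_{ia}$ add up to $(\sum_ic_{ia})\prod_k\ell_{ka}(u_k)=0$, and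
$$\delta\varphi(u)=\lambda_\ell\Big(\sum_iu_1\otimes\cdots\otimes A_iu_i\otimes\cdots\otimes u_m\Big)\in\lambda_\ell(\hat T_u).$$

**Step 2: turn $\delta\ell\in K_\infty$ into a regular function.** Let $V=\prod_i\mathbb C^{r_i}$ and let $V^\circ\subset V$ be the set of $u$ with all $u_i\ne0$ and $[u]\notin E_\ell$. For $u\in V^\circ$ the map $\lambda_\ell$ is injective on $\hat T_u$ and $\delta\varphi(u)\in\lambda_\ell(\hat T_u)$. So there is a unique $\theta(u)\in\hat T_u$ with $\lambda_\ell(\theta(u))=\delta\varphi(u)$. We check that $\theta$ is regular near any $u^0\in V^\circ$. For $i\ge2$ choose a hyperplane $H_i\subset\mathbb C^{r_i}$ with $u^0_i\notin H_i$. For $u$ near $u^0$ the map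
$$\mathbb C^{r_1}\oplus H_2\oplus\cdots\oplus H_m\to\hat T_u,\qquad(v_i)\mapsto\sum_iu_1\otimes\cdots\otimes v_i\otimes\cdots\otimes u_m$$
is an isomorphism: it is onto because $\mathbb C^{r_i}=H_i\oplus\mathbb Cu_i$ and the multiples of $u_1\otimes\cdots\otimes u_m$ are obtained from $v_1$, and both sides have dimension $\rho+1$. Composed with $\lambda_\ell$ it becomes an $L\times(\rho+1)$ matrix with polynomial entries, of rank $\rho+1$ at $u^0$. Some maximal minor is nonzero near $u^0$, and Cramer's rule expresses the solution $(v_i)$, hence $\theta(u)$, by regular functions.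

**Step 3: extend $\theta$ to a multilinear map.** The complement of $V^\circ$ in $V$ consists of the subspaces $u_i=0$, of codimension $r_i\ge2$, and of the cone over $E_\ell$, of codimension $\ge2$. A regular function on the complement of a closed set of codimension $\ge2$ in an affine space is a polynomial, so $\theta$ extends to a polynomial map $V\to\bigotimes\mathbb C^{r_i}$. For $t_1,\dots,t_m\in\mathbb C^*$ we have $\hat T_{(t_iu_i)}=\hat T_u$ and $\delta\varphi(t_1u_1,\dots,t_mu_m)=t_1\cdots t_m\,\delta\varphi(u)$, so by uniqueness $\theta(t_1u_1,\dots,t_mu_m)=t_1\cdots t_m\,\theta(u)$. Hence $\theta$ is homogeneous of degree one in each $u_i$, that is, multilinear, and $\theta(u)=\Theta(u_1\otimes\cdots\otimes u_m)$ for a linear $\Theta$.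

The condition $\theta(u)\in\hat T_u$ holds on $V^\circ$; we check it for all $u$ with all $u_i\ne0$. The matrix whose columns generate $\hat T_u$ has rank exactly $\rho+1$ for all such $u$. The condition says that adding the column $\theta(u)$ does not raise the rank, i.e. that certain minors of size $\rho+2$ vanish. They vanish on a dense set, hence identically. So Lemma 3 applies: there are $A_i\in\mathfrak{gl}_{r_i}$ with $\theta(u)=\sum_iu_1\otimes\cdots\otimes A_iu_i\otimes\cdots\otimes u_m$.

**Step 4: read off $\delta\ell$.** Put $\Delta_{ia}=\delta\ell_{ia}-\ell_{ia}\circ A_i$. The equation $\delta\varphi(u)=\lambda_\ell(\theta(u))$ becomes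
$$\sum_i\Delta_{ia}(u_i)\prod_{k\ne i}\ell_{ka}(u_k)=0\qquad\text{for all }a\text{ and all }u,\tag{5}$$
first on $V^\circ$ and then everywhere. Fix $i$ and $a$, and restrict (5) to $\ell_{ia}(u_i)=0$. All summands but the $i$-th contain the factor $\ell_{ia}(u_i)$. Choosing $u_k$ with $\ell_{ka}(u_k)\ne0$ for $k\ne i$, we find $\Delta_{ia}(u_i)=0$. So $\Delta_{ia}$ vanishes on $\ker\ell_{ia}$, and $\Delta_{ia}=c_{ia}\ell_{ia}$. Now (5) reads $(\sum_ic_{ia})\prod_k\ell_{ka}(u_k)=0$, so $\sum_ic_{ia}=0$. Thus $\delta\ell\in K_0$.

**Step 5: count.** The parameters $(A_i,c_{ia})$ with $\sum_ic_{ia}=0$ form a space of dimension $\sum r_i^2+(m-1)L$. Suppose they give $\delta\ell=0$, i.e. $\ell_{ia}\circ A_i=-c_{ia}\ell_{ia}$ for all $i,a$. Then $\ell_{i1},\dots,\ell_{iL}$ are eigenvectors of $A_i^T$. There are $L\ge r_i+1$ of them, and any $r_i$ are independent. So the first $r_i$ form a basis of eigenvectors, and $\ell_{i,r_i+1}$ is a combination of them with all coefficients nonzero. As it is an eigenvector too, all eigenvalues are equal. Hence $A_i$ is a scalar $-c_i$, $c_{ia}=c_i$ for all $a$, and $\sum_ic_i=0$.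 Conversely such data give $\delta\ell=0$. The kernel has dimension $m-1$, so $\dim K_0=\sum r_i^2+(m-1)(L-1)$. The space of all $\delta\ell$ has dimension $L\sum r_i$, and
$$\operatorname{codim}K_\infty=\sum_ir_iL-\sum_ir_i^2-(m-1)(L-1)=f.\qquad\square$$

This completes the proof of Theorem B. For $L=4$, $\mathbf r=(2,2)$ the count is $16-(8+3)=5$, the dimension of the family of quadrics in Section 4.

## 7. Products of matrices of bounded rank that behave as expected

**Corollary E.** For $X=\mathbb P^a\times\mathbb P^c$ (matrices, $\mathbf d=(1,1)$) and all $r_i\ge2$, $\sigma_{\mathbf r}(X)$ has the expected dimension whenever $\sum(r_i-1)\ge a-1$, or $c+1\ge f$ (with $L=a+1$).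

*Proof.* Put $C=c+1$. Here $\sigma_r(X)=D_r$ and $n=a+c=L+C-2$. By (3), if $\sigma_{\mathbf r}(X)=\mathbb P^N$ then the expected dimension is also $N$. This settles the case that some $r_i\ge\min(L,C)$: then $D_{r_i}=\mathbb P^N$, and multiplying it by the all-ones matrix, which lies in every other $D_{r_k}$, shows that the product is $\mathbb P^N$. Now let all $r_i<\min(L,C)$. The second term in (3) is
$$\sum_i\big(r_i(L+C-r_i)-1\big)-(m-1)(L+C-2)=f+C\sum_ir_i-m-(m-1)(C-1)=f+C(\rho+1)-1.\tag{6}$$

- If $\rho\ge L-1$, the product fills $\mathbb P^N$ by Theorem B(1).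
- If $\rho=L-2$, Theorem B(2) gives $\min\{LC-1,\ (L-1)C+f-1\}$, which by (6) is the expected dimension.
- If $\rho\le L-3$ and $C\ge f$, Theorem B(3) gives $f+C(\rho+1)-1$. This is the second term in (3), so by (3) it equals the expected dimension.

Since $a-1=L-2$, these cases cover the statement. $\square$

## 8. Secant varieties of $Y\times\mathbb P^c$ that are determinantal

To find defects of exact size we ask when $\sigma_r(Y\times\mathbb P^c)$ is all of $D_r$. In Theorem A the reason was that a line in $\mathbb P^3$ meets the quadric surface in two points that span it. In general an $r$-dimensional $U\subset\mathbb C^L$ meets $Y$ in dimension at least $y-(L-r)$, so $r\ge L-y$ is the natural condition.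

**Lemma 5.** Let $Y\subset\mathbb P^{L-1}$ be smooth, irreducible and nondegenerate of dimension $y\ge1$, and $X=Y\times\mathbb P^c\subset\mathbb P(\mathbb C^L\otimes\mathbb C^C)$, $C=c+1$. If $r\ge L-y$, then $\sigma_r(X)=D_r^{L,C}$.

*Proof.* Points of $X$ are rank-one matrices $y\otimes z$, so $\sigma_r(X)\subset D_r$. If $r\ge L$, then $\mathbb C^L$ has a basis of vectors on the cone over $Y$ by nondegeneracy; expanding any matrix in this basis puts it in $\sigma_L(X)\subset\sigma_r(X)$. Now let $L-y\le r<L$.

**Step 1: one hyperplane section.** Let $W$ be smooth, irreducible, nondegenerate in a projective space, of dimension $\ge1$, and let $H=\{h=0\}$ be a general hyperplane. We show that $W\cap H$ spans $H$ and is smooth, and that it is irreducible if $\dim W\ge2$. Smoothness is Bertini's theorem (Hartshorne II.8.18), and irreducibility is Hartshorne III.7.9. For the spanning, let a linear form $h'$ vanish on $W\cap H$. The divisor of $h|_W$ is reduced, because $W\cap H$ is smooth, so $h'/h$ has no poles and is a regular function on the smooth projective irreducible variety $W$. Hence it is a constant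 $\lambda$. Then $h'-\lambda h$ vanishes on $W$, and $h'=\lambda h$ by nondegeneracy. So only multiples of $h$ vanish on $W\cap H$.

**Step 2: a general $r$-dimensional $U$ is spanned by vectors on the cone over $Y$.** Cut $Y$ successively by $L-r\le y$ general hyperplanes, each general in the previous one. Before each cut the variety has dimension $\ge1$; it is smooth and nondegenerate in its ambient space by Step 1, and irreducible because it is $Y$ or was cut from a variety of dimension $\ge2$. So Step 1 applies each time and gives subspaces $U$ of dimension $r$ such that $Y\cap\mathbb P(U)$ spans $\mathbb P(U)$. We need this for general $U$. The set $G$ of all $U\in\mathrm{Gr}(r,L)$ with a basis on the cone over $Y$ is constructible, being an image of a set of $r$-tuples of points of $Y$. Suppose $G$ were contained in a proper closed subset of $\mathrm{Gr}(r,L)$. The tuples of linear forms $(h_1,\dots,h_{L-r})$ defining subspaces in this subset do not fill a dense set, so by choosing $h_1$, then $h_2$, and so on, general, we may keep the successive slices proper while every cut satisfies Step 1. This produces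 $U$ outside the closed subset with $U\in G$, a contradiction. So $G$ is dense and, being constructible, contains a dense open subset.

**Step 3: conclude.** The variety $\{(U,M):U\in\mathrm{Gr}(r,L),\ M\in\mathbb P(U\otimes\mathbb C^C)\}$ is a projective bundle over $\mathrm{Gr}(r,L)$, hence irreducible, and it maps onto $D_r$, since the column space of a matrix of rank $\le r$ lies in some $U$. So a general $M\in D_r$ lies in $U\otimes\mathbb C^C$ with $U=\langle y_1,\dots,y_r\rangle$, $[y_j]\in Y$. Then $M=\sum_jy_j\otimes z_j\in\sigma_r(X)$, and $D_r\subset\sigma_r(X)$. $\square$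

Segre–Veronese varieties are smooth and irreducible, and nondegenerate since distinct monomials are linearly independent. In the proof of Theorem C we shall need to know when $Y$ is large in its space, in the sense $L\le2y$.

**Lemma 6.** If $Y=SV_{\mathbf d',\mathbf n'}\subset\mathbb P^{L-1}$ has dimension $y$ and $L\le2y$, then $Y=\mathbb P^y$ (one factor, $d=1$) or $Y=\mathbb P^1\times\mathbb P^b$ with $\mathbf d'=(1,1)$, up to the order of the factors.

*Proof.* *One factor of dimension $n$, $d\ge2$.* Then $L\ge\binom{n+2}2>2n$, since $n^2-n+2>0$.

*Two factors, some degree $\ge2$,* say on the factor of dimension $n$, the other having dimension $n'$. The first factor has at least $\binom{n+2}2\ge2n+1$ monomials, so $L\ge(2n+1)(n'+1)>2(n+n')$, since $2nn'-n'+1>0$.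

*Two factors, $\mathbf d'=(1,1)$.* With dimensions $n_1,n_2$, $L=(n_1+1)(n_2+1)=n_1n_2+y+1$. So $L\le2y$ iff $n_1n_2+1\le n_1+n_2$ iff $(n_1-1)(n_2-1)\le0$, i.e. some $n_i=1$.

*$k'\ge3$ factors.* Expanding the product, $L\ge\prod(n_i+1)\ge1+y+\sum_in_in_{i+1}$, where the sum is cyclic; its $k'$ pairs are distinct because $k'\ge3$. As $n_in_{i+1}\ge n_i$, we get $L\ge1+2y$. $\square$

## 9. The defective products in the determinantal range

**Theorem C.** Let $Y\subset\mathbb P^{L-1}$ be a Segre–Veronese variety of dimension $y$, $Y\ne\mathbb P^{L-1}$. Let $X=Y\times\mathbb P^c$, with degree $1$ on the last factor, and $C=c+1\ge2$. Assume every $r_i$ is $1$ or $\ge L-y$, and let $\mathbf r^*$ be $\mathbf r$ with its $1$'s removed. Then $\sigma_{\mathbf r}(X)$ is Hadamard-defective if and only if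
$$Y=\mathbb P^1\times\mathbb P^b\ (\mathbf d=(1,1)\text{ on }Y),\quad b\ge1,\qquad\mathbf r^*=(b+1,b+1),\qquad c\ge2b^2+2b+1,$$
and then its defect is exactly $\min\{c-2b^2-2b,\ b\}$. In particular defects are unbounded.

*Proof.* **Step 1: reduce to determinantal varieties.** By Section 2 we may drop the $1$'s without changing the variety or the expected dimension, and there is no defect if $\mathbf r^*$ has at most one part. So let $\mathbf r=\mathbf r^*$, $m\ge2$, and all $r_i\ge2$, so that $r_i\ge L-y$. By Lemma 5,
$$\sigma_{\mathbf r}(X)=D_{r_1}\star\cdots\star D_{r_m}.$$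

**Step 2: find the only case in which the product might not fill.** If $\rho=\sum(r_i-1)\ge L-1$, then $\sigma_{\mathbf r}(X)=\mathbb P^N$ by Theorem B(1), and there is no defect. Now let $\rho\le L-2$. Since $Y\ne\mathbb P^{L-1}$ we have $L-y-1\ge1$, so
$$2(L-y-1)\le m(L-y-1)\le\rho\le L-2,$$
and $L\le2y$. By Lemma 6, $Y=\mathbb P^1\times\mathbb P^b$ with $b\ge1$. Put $B=b+1\ge2$. Then $L=2B$, $y=B$ and $L-y=B$. The inequalities $m(B-1)\le\rho\le2B-2$ force $m=2$ and equality throughout: $r_1=r_2=B$ and $\rho=L-2$.

**Step 3: compute both dimensions in this case.** Theorem B(2) gives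
$$\dim\sigma_{(B,B)}(X)=(2B-1)C+\min(C,f)-1,\qquad f=2B^2-(2B-1)=2b^2+2b+1.$$
If $C<B$, then $\sigma_B(X)=D_B=\mathbb P^N$, the product fills, and there is no defect. This agrees with the claim: $f-B=(2B-1)(B-1)>0$, so $c<C<B<f$. If $C\ge B$, then $\dim\sigma_B(X)=B(B+C)-1$ and $n=y+c=B+C-1$, so the expected dimension is
$$\min\{2BC-1,\ 2(B(B+C)-1)-(B+C-1)\}=(2B-1)C+\min(C,\,f+b)-1,$$
because the second term is $(2B-1)C+2B^2-B-1$ and $2B^2-B-1=f+b-1$.

**Step 4: subtract.** The defect is $\min(C,f+b)-\min(C,f)$. It is $0$ for $C\le f$, and equals $\min(C-f,\,b)>0$ for $C\ge f+1$. With $C=c+1$ and $f=2b^2+2b+1$, the product is defective iff $c\ge2b^2+2b+1$, with defect $\min\{c-2b^2-2b,\ b\}$. For $c\ge2b^2+3b$ the defect is $b$, so defects are unbounded. $\square$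

The defect $b$ for large $c$ is the difference of the two tori: $\dim T_{L,C}-\dim T_X=(L-1+c)-(y+c)=L-1-y=b$.

**Corollary D (full classification for $\mathbb P^1\times\mathbb P^1\times\mathbb P^c$).** For every $c\ge1$ and every $\mathbf r$, $\sigma_{\mathbf r}(\mathbb P^1\times\mathbb P^1\times\mathbb P^c)$ is defective iff $\mathbf r^*=(2,2)$ and $c\ge5$. The defect is then $1$.

*Proof.* For $Y=\mathbb P^1\times\mathbb P^1$ we have $L=4$, $y=2$, $L-y=2$, so every $r_i$ is $1$ or $\ge L-y$, and Theorem C applies to every $\mathbf r$. With $b=1$ the condition is $c\ge5$, and the defect is $\min\{c-4,1\}=1$. $\square$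

At $c=5$ this is the product of Theorem A: $\sigma_{(2,2)}(\mathbb P^1\times\mathbb P^1\times\mathbb P^5)$ has dimension exactly $22$, a hypersurface in $\mathbb P^{23}$. Outside the ranges of Theorem C, Corollary D and Corollary E, no classification of the defective $\sigma_{\mathbf r}(SV_{\mathbf d,\mathbf n})$ is claimed here.
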